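# Gram determinants of Kadar–Yu algebras and the complete graph with a tail

## 1. A complete graph with a tail, seen from its edges and from its vertices

Fix integers $m\ge 2$ and $n\ge m$. Take the complete graph $K_m$ on the vertices $1,\dots,m$ and attach to the vertex $m$ the path $m,m+1,\dots,n$. Call the resulting graph $\Gamma$. It has $n$ vertices and
$$E=\frac{m(m-1)}2+(n-m)\qquad\text{edges.}$$

Two matrices record which vertices lie on which edges. Both have rows indexed by vertices and columns indexed by edges, so both are $n\times E$.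

**Definition.** In the *unsigned incidence matrix* $B_+$, the column of the edge $\{i<j\}$ has a $1$ in row $i$ and a $1$ in row $j$. In the *oriented incidence matrix* $B_-$, it has $+1$ in row $i$ and $-1$ in row $j$. All other entries are $0$.

Let $A$ be the adjacency matrix of $\Gamma$ and $D$ the diagonal matrix of degrees. Multiplying in one order gives vertex matrices of size $n$:
$$B_+B_+^T=D+A,\qquad B_-B_-^T=D-A. \tag{1}$$
Indeed the $(v,v)$ entry counts the edges at $v$. For $v\ne w$ only the edge $\{v,w\}$, if it exists, contributes, with $1\cdot 1$ or $1\cdot(-1)$. Multiplying in the other order gives edge matrices of size $E$. For example, the $(a,b)$ entry of $B_+^TB_+$ is $|a\cap b|$.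

**Example.** Let $m=3$, $n=4$: a triangle with one extra edge. With the edges in the order $12,13,23,34$,
$$B_+=\begin{pmatrix}1&1&0&0\\1&0&1&0\\0&1&1&1\\0&0&0&1\end{pmatrix},\qquad
B_+^TB_+=\begin{pmatrix}2&1&1&0\\1&2&1&1\\1&1&2&1\\0&1&1&2\end{pmatrix},\qquad
B_+B_+^T=\begin{pmatrix}2&1&1&0\\1&2&1&0\\1&1&3&1\\0&0&1&1\end{pmatrix}.$$

For large $m$ the edge side has size about $m^2/2$, while the vertex side has size $n$. Moreover, on the vertex side the vertices $1,\dots,m-1$ are interchangeable, and the rest of the graph is a path.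

Here is what this is for. A family of Gram determinants attached to subalgebras of the Brauer algebra is, after a change of signs, a family of determinants $\det(tI_E\pm B^TB)$ for exactly these graphs. We shall move from the edge side to the vertex side and compute the determinants there in closed form.

## 2. The Gram matrix of $\Delta_n(n-2,\lambda)$ and the determinant formulae

Let $\alpha$ be an indeterminate. The Brauer algebra $B_n(\alpha)$ has as basis the diagrams that join $2n$ points, $n$ on top and $n$ at the bottom, in pairs. One multiplies by stacking, and each closed loop is replaced by a factor $\alpha$. The element $U_i$ joins $i$ to $i+1$ on top and $i$ to $i+1$ at the bottom, and joins every other top point straight down. The element $s_i$ is the crossing of strands $i$ and $i+1$.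

**Definition.** For $l\ge -1$, the *Kadar–Yu algebra* $J_{l,n}=J_{l,n}(\alpha)$ is the subalgebra of $B_n(\alpha)$ generated by the Temperley–Lieb generators $U_1,\dots,U_{n-1}$ and the transpositions $s_1,\dots,s_{l+1}$.

For $l=-1$ there are no transpositions, and $J_{-1,n}$ is generated by the $U_i$ alone.

Take $n\ge l+4$ and a one-dimensional irreducible representation $\lambda\vdash l+2$ of $S_{l+2}$, so $\lambda=(l+2)$ (trivial) or $\lambda=(1^{l+2})$ (sign). We shall say "row case" and "column case". The standard module $\Delta_n(n-2,\lambda)$ is spanned by half-diagrams with one cup and $n-2$ through lines, and it carries a contravariant form. We take the following explicit description of its Gram matrix as given, and everything that follows is about this matrix.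

**Definition.** Let $\mathcal B_{l,n}$ be the set of pairs $\{i<j\}\subset\{1,\dots,n\}$ with $j=i+1$ or $j\le l+3$. The matrix $G^\lambda_{l,n}$ is indexed by $\mathcal B_{l,n}$. Its diagonal entries are $\alpha$. If $a\cap b=\emptyset$, the entry is $0$. If $a=\{p,q\}$ and $b=\{q,r\}$ with $p\ne r$, the entry is $1$ when $\lambda=(l+2)$, and $(-1)^N$ when $\lambda=(1^{l+2})$, where
$$N=\#\{s\in\{1,\dots,n\}\setminus(a\cup b):\ \min(p,r)<s<\max(p,r)\}.$$

With $m=l+3$, the set $\mathcal B_{l,n}$ is precisely the edge set of $\Gamma$.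

The sign has a picture behind it. Pair the half-diagram of $a=\{p,q\}$ with that of $b=\{q,r\}$. The through line of $a$ at $r$ runs along the arc $\{q,r\}$ of $b$ to $q$, then along the arc $\{p,q\}$ of $a$ to $p$. Every other through line goes straight. So one line moves from $r$ to $p$ and passes exactly $N$ others, and the permutation of through lines has $N$ inversions and sign $(-1)^N$. For example, let $n=4$, $a=\{1,3\}$, $b=\{3,4\}$. The lines of $a$ sit at $2,4$ and those of $b$ at $1,2$. Line $2$ goes to $2$ and line $4$ goes to $1$, so the two lines are exchanged. The sign is $-1$, and indeed $N=1$, counting $s=2$.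

To state the answer we need Chebyshev-type polynomials. Put $P_0=0$, $P_1=1$ and
$$\alpha P_j=P_{j+1}+P_{j-1}, \tag{2}$$
which we use for all $j\in\mathbb Z$. It determines $P_j$ in both directions, for example $P_2=\alpha$, $P_3=\alpha^2-1$, $P_4=\alpha^3-2\alpha$, $P_{-1}=-1$. In terms of the usual Chebyshev polynomials, $P_j(\alpha)=U_{j-1}(\alpha/2)$ for $j\ge1$. With $k=n-l-4$ define
$$C^{(l+2)}=(\alpha+(l-1))^{l+1}(\alpha-2)^{\frac12 l(l+3)},\qquad
C^{(1^{l+2})}=(\alpha-(l+1))^{l+1}(\alpha+2)^{\frac12(l+2)(l+1)},$$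
$$P^{(l+2)}_{l+4+k}=P_{k+4}+(3l+1)P_{k+3}+(2l^2-l-2)P_{k+2}-(l+1)\big((2l-1)P_{k+1}+P_k\big),$$
$$P^{(1^{l+2})}_{l+4+k}=P_{k+3}-(l+1)\big(P_{k+2}+P_{k+1}\big).$$

**Theorem 1.** For all $n\ge l+4$, with $k=n-l-4$,
$$\det G^{(l+2)}_{l,n}=C^{(l+2)}P^{(l+2)}_{l+4+k}\quad(l\ge0),\qquad
\det G^{(1^{l+2})}_{l,n}=C^{(1^{l+2})}P^{(1^{l+2})}_{l+4+k}\quad(l\ge-1).$$

This is posed as a conjecture by Benjamin Morris and Paul P. Martin in "On semisimplicity criteria and non-semisimple representation theory for the Kadar-Yu algebras", arXiv:2512.24535 (2025). What is given alongside it is a factorization $\det G^\lambda_{l,n}=C^{(\lambda)}P^{(\lambda)}_n$ in which $C^{(\lambda)}$ does not depend on $n$ and $P^{(\lambda)}_n$ satisfies the Chebyshev recursion $P_{n+1}=\alpha P_n-P_{n-1}$, together with the formulae above for $n=l+4,l+5$ and $-1\le l\le 12$ (row case: $l\ge0$). We shall not need either.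

## 3. The cases $l=-1$ and $l=0$, $n=4$ by hand

For $l=-1$ the graph is the path $1,2,\dots,n$, with $n-1$ edges. Consecutive edges $\{i-1,i\},\{i,i+1\}$ have $N=0$, because the only integer between $i-1$ and $i+1$ lies in $a\cup b$. So in both cases $G$ is the $(n-1)\times(n-1)$ tridiagonal matrix with $\alpha$ on the diagonal and $1$ beside it. Expanding along the last row gives the recursion (2), and the sizes $0$ and $1$ give $1=P_1$ and $\alpha=P_2$. So $\det G=P_n$. The column formula says the same: $C^{(1)}=1$ and $P^{(1)}_{3+k}=P_{k+3}=P_n$.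

For $l=0$, $n=4$ (the triangle with one extra edge), in the order $12,13,23,34$,
$$G^{(2)}_{0,4}=\begin{pmatrix}\alpha&1&1&0\\1&\alpha&1&1\\1&1&\alpha&1\\0&1&1&\alpha\end{pmatrix},\qquad
G^{(1^2)}_{0,4}=\begin{pmatrix}\alpha&1&1&0\\1&\alpha&1&-1\\1&1&\alpha&1\\0&-1&1&\alpha\end{pmatrix}.$$
The single $-1$ is the pair $13,34$ of the example above. For the remaining incident pairs $N=0$. Both matrices are the $3\times3$ block $K$ bordered by a column $v$, and $\det\begin{pmatrix}K&v\\v^T&\alpha\end{pmatrix}=\alpha\det K-v^T\operatorname{adj}(K)\,v$. Here $\det K=(\alpha-1)^2(\alpha+2)$, and $\operatorname{adj}(K)$ has diagonal entries $\alpha^2-1$ and off-diagonal entries $1-\alpha$. For $v=(0,1,1)^T$ we get $v^T\operatorname{adj}(K)v=2(\alpha^2-1)+2(1-\alpha)=2\alpha(\alpha-1)$. For $v=(0,-1,1)^T$ we get $2(\alpha^2-1)-2(1-\alpha)=2(\alpha-1)(\alpha+2)$. Hence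
$$\det G^{(2)}_{0,4}=\alpha(\alpha-1)\big[(\alpha-1)(\alpha+2)-2\big]=(\alpha-1)\alpha(\alpha^2+\alpha-4),$$
$$\det G^{(1^2)}_{0,4}=(\alpha-1)(\alpha+2)\big[\alpha(\alpha-1)-2\big]=(\alpha-2)(\alpha-1)(\alpha+1)(\alpha+2).$$
Theorem 1 gives the same. In the row case $C^{(2)}=\alpha-1$ and $P^{(2)}_4=P_4+P_3-2P_2+P_1-P_0=\alpha^3+\alpha^2-4\alpha$. In the column case $C^{(1^2)}=(\alpha-1)(\alpha+2)$ and $P^{(1^2)}_4=P_3-P_2-P_1=\alpha^2-\alpha-2$.

## 4. Expanding along the tail, and the core it leaves behind

The natural first move is to peel off the tail on the edge side, as for $l=-1$. Write $m=l+3$ and let $n\ge m+2$. The last edge $\{n-1,n\}$ meets only $\{n-2,n-1\}$, and the corresponding entry is $1$ in both cases, since $N=0$. Expanding along the last row and then the last column gives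
$$\det G_{l,n}=\alpha\det G_{l,n-1}-\det G_{l,n-2}\qquad(n\ge m+2), \tag{3}$$
where $G_{l,m}$ is defined by the same rules for $n=m$. So for a fixed $l$ everything is decided by $\det G_{l,m}$ and $\det G_{l,m+1}$.

This settles any single $l$ by a finite computation, and it stops exactly there. The recursion (3) runs in $n$ and says nothing about how the two starting determinants depend on $l$. They have sizes $\frac12m(m-1)$ and $\frac12m(m-1)+1$. Passing from $K_m$ to $K_{m+1}$ adds $m$ new edges, each of which meets $m-1$ old edges and all the other new ones, so no expansion of bounded length is available.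

One would like to use the symmetry of $K_m$ instead. In the column case the permutations of the vertices do not preserve the matrix. In $G^{(1^2)}_{0,4}$, exchanging the vertices $1$ and $2$ exchanges the edges $13$ and $23$ and fixes $34$, but the entries at $(13,34)$ and $(23,34)$ are $-1$ and $+1$. Both obstacles, the size and the signs, disappear on the vertex side.

## 5. From edges to vertices

In this section $\Gamma$ may be any finite simple graph on $\{1,\dots,n\}$ with $E$ edges, and $G^{\rm triv}_\Gamma$, $G^{\rm sgn}_\Gamma$ are defined by the rules of Section 2 with $\mathcal B_{l,n}$ replaced by the edge set of $\Gamma$. As before, $A$ and $D$ are its adjacency and degree matrices; (1) holds for it by the same argument.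

**Proposition 3.** In $\mathbb Q(\alpha)$,
$$\det G^{\rm triv}_\Gamma=(\alpha-2)^{E-n}\det\big((\alpha-2)I_n+D+A\big), \tag{4}$$
$$\det G^{\rm sgn}_\Gamma=(\alpha+2)^{E-n}\det\big((\alpha+2)I_n-D+A\big). \tag{5}$$

**Step 1: recognize the trivial Gram matrix.** The $(a,b)$ entry of $B_+^TB_+$ is $|a\cap b|$: it is $2$ on the diagonal, $1$ for edges with one common vertex, $0$ for disjoint edges. Hence $G^{\rm triv}_\Gamma=(\alpha-2)I_E+B_+^TB_+$.

**Step 2: recognize the sign Gram matrix after a change of signs.** Let $a=\{p,q\}$, $b=\{q,r\}$, $p\ne r$. There are $|p-r|-1$ integers strictly between $p$ and $r$, and the only one of them that can belong to $a\cup b$ is $q$. Write $\beta=1$ if $q$ lies between $p$ and $r$, and $\beta=0$ otherwise. Then $N=|p-r|-1-\beta$, so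
$$(-1)^N=-(-1)^{p+r}(-1)^{\beta}.$$
The factor $(-1)^{p+r}$ can be removed. Let $S$ be the diagonal matrix with entry $(-1)^{i+j}$ at $\{i,j\}$. The signs of $a$ and $b$ multiply to $(-1)^{p+q}(-1)^{q+r}=(-1)^{p+r}$. So the $(a,b)$ entry of $SG^{\rm sgn}_\Gamma S$ is $-(-1)^\beta$, that is, $+1$ if $q$ is between $p$ and $r$ and $-1$ if not.

Compare with $B_-^TB_-$. Only row $q$ contributes to its $(a,b)$ entry. If $q$ is between $p$ and $r$, it is the larger end of one edge and the smaller end of the other, and the entry is $-1$. If not, $q$ is the larger end of both or the smaller end of both, and the entry is $+1$. The diagonal entries are $2$, and disjoint edges give $0$. Therefore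
$$SG^{\rm sgn}_\Gamma S=(\alpha+2)I_E-B_-^TB_-,$$
and since $S^2=I$ the determinant is not changed by $S$.

In the example $l=0$, $n=4$, the signs of $12,13,23,34$ in $S$ are $-,+,-,-$. The entries of $SG^{\rm sgn}S$ at $(12,13)$, $(12,23)$, $(13,23)$, $(13,34)$, $(23,34)$ become $-1,+1,-1,+1,+1$. Indeed $2$ is between $1$ and $3$, and $3$ is between $1$ and $4$ and between $2$ and $4$, while for $12,13$ and for $13,23$ the common vertex is not between.

**Step 3: pass to the vertices by Sylvester's identity.** For an $n\times E$ matrix $B$, $\varepsilon=\pm1$ and an invertible scalar $t$, compute the determinant of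
$$\begin{pmatrix}tI_n&B\\-\varepsilon B^T&I_E\end{pmatrix}$$
by Schur complements in two ways. Eliminating with the block $I_E$ gives $\det(tI_n+\varepsilon BB^T)$. Eliminating with $tI_n$ gives $t^n\det(I_E+\varepsilon t^{-1}B^TB)=t^{n-E}\det(tI_E+\varepsilon B^TB)$. Hence
$$\det(tI_E+\varepsilon B^TB)=t^{E-n}\det(tI_n+\varepsilon BB^T).$$
Take $B=B_+$, $t=\alpha-2$, $\varepsilon=1$, and then $B=B_-$, $t=\alpha+2$, $\varepsilon=-1$, and insert (1). This gives (4) and (5). $\blacksquare$

For the complete graph with a tail, $m=l+3$, the exponent is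
$$E-n=\frac{m(m-1)}2-m=\frac{m(m-3)}2=\frac{l(l+3)}2, \tag{6}$$
which is already the exponent of $\alpha-2$ in $C^{(l+2)}$. As a check, for $l=0$, $n=4$ the exponent is $0$ and the vertex matrix in (4) is
$$\begin{pmatrix}\alpha&1&1&0\\1&\alpha&1&0\\1&1&\alpha+1&1\\0&0&1&\alpha-1\end{pmatrix}.$$
Its determinant is $(\alpha-1)\big[(\alpha-1)^2(\alpha+2)+(\alpha^2-1)\big]-(\alpha^2-1)=(\alpha-1)(\alpha^3+\alpha^2-4\alpha)$, in agreement with Section 3.

## 6. Tail determinants

On the vertex side the tail vertices $m+1,\dots,n-1$ have degree $2$ and the vertex $n$ has degree $1$. So in $(\alpha-2)I+D+A$ the tail carries the diagonal $\alpha,\dots,\alpha,\alpha-1$, and in $(\alpha+2)I-D+A$ it carries $\alpha,\dots,\alpha,\alpha+1$. We need the corresponding determinants.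

For all $r\in\mathbb Z$ put
$$T^-_r=P_{r+1}-P_r,\qquad T^+_r=P_{r+1}+P_r. \tag{7}$$

**Lemma 4.** For $r\ge0$, $T^{\mp}_r$ is the determinant of the $r\times r$ tridiagonal matrix with off-diagonal entries $1$ and diagonal $\alpha,\dots,\alpha,\alpha\mp1$ (and $1$ if $r=0$). For all $r\in\mathbb Z$,
$$\alpha T^{\mp}_r=T^{\mp}_{r+1}+T^{\mp}_{r-1},\qquad T^-_r-T^-_{r-1}=(\alpha-2)P_r,\qquad T^+_r+T^+_{r-1}=(\alpha+2)P_r. \tag{8}$$

**Proof.** By Section 3 the determinant with all diagonal entries $\alpha$ is $P_{r+1}$. For $r\ge1$, linearity in the last row shows that changing the last diagonal entry by $\mp1$ changes the determinant by $\mp$ the determinant of size $r-1$, which is $P_r$. For $r=0$, $P_1\mp P_0=1$. The recursion for $T^\mp$ follows from (2) by linearity. Finally $T^-_r-T^-_{r-1}=P_{r+1}-2P_r+P_{r-1}$ and $T^+_r+T^+_{r-1}=P_{r+1}+2P_r+P_{r-1}$, and (2) replaces $P_{r+1}+P_{r-1}$ by $\alpha P_r$. $\blacksquare$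

## 7. Proof of Theorem 1: interchangeable vertices and a tridiagonal remainder

Let $\Gamma$ be the complete graph with a tail, $m=l+3\ge2$ and $n=m+k+1$ with $k\ge0$. The vertices $1,\dots,m-1$ have degree $m-1$, the vertex $m$ has degree $m$, and the degrees on the tail are as above. In both cases we use the basis
$$e_i-e_{i+1}\ (1\le i\le m-2),\qquad u=e_1+\dots+e_{m-1},\qquad e_m,\ e_{m+1},\dots,e_n$$
of $\mathbb Q(\alpha)^n$. For $i\le m-2$ we have $A(e_i-e_{i+1})=-(e_i-e_{i+1})$, because $e_i$ and $e_{i+1}$ have the same neighbors apart from each other. Also $Au=(m-2)u+(m-1)e_m$ and $Ae_m=u+e_{m+1}$. For $m=2$ there are no difference vectors and $u=e_1$; all formulae below remain correct.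

### The row case, $l\ge0$

**Step 1: split off the scalar part of $X=(\alpha-2)I_n+D+A$.** The diagonal entry at a vertex $i\le m-1$ is $\alpha-2+(m-1)=\alpha+m-3$, and at $m$ it is $\alpha-2+m$. Hence
$$X(e_i-e_{i+1})=(\alpha+m-4)(e_i-e_{i+1})=(\alpha+l-1)(e_i-e_{i+1}),$$
$$Xu=x\,u+(m-1)e_m,\qquad Xe_m=u+y\,e_m+e_{m+1},$$
$$x=\alpha+2m-5=\alpha+2l+1,\qquad y=\alpha-2+m=\alpha+l+1.$$
The $m-2=l+1$ difference vectors contribute $(\alpha+l-1)^{l+1}$ to the determinant. The span of $u,e_m,\dots,e_n$ is invariant, because $e_{m+1}$ is mapped to $e_m$ plus tail vectors and the later tail vectors stay in the tail. On this span $X$ is tridiagonal of size $k+3$ with diagonal $x,y,\alpha,\dots,\alpha,\alpha-1$. The products of opposite off-diagonal entries are $m-1=l+2$ for the first pair and $1$ for every other pair. Call its determinant $R_k$. By (4) and (6),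
$$\det G^{(l+2)}_{l,n}=(\alpha-2)^{\frac12l(l+3)}(\alpha+l-1)^{l+1}R_k=C^{(l+2)}R_k. \tag{9}$$

**Step 2: evaluate $R_k$.** Expanding from the top, where the part below $y$ is the tail of size $k+1$,
$$R_k=x\,\big(yT^-_{k+1}-T^-_k\big)-(l+2)T^-_{k+1}. \tag{10}$$
By the recursion in (8), $yT^-_{k+1}-T^-_k=(\alpha T^-_{k+1}-T^-_k)+(l+1)T^-_{k+1}=T^-_{k+2}+(l+1)T^-_{k+1}$. Multiply by $x=\alpha+(2l+1)$ and use the recursion again:
$$x\big(T^-_{k+2}+(l+1)T^-_{k+1}\big)=T^-_{k+3}+T^-_{k+1}+(l+1)(T^-_{k+2}+T^-_k)+(2l+1)T^-_{k+2}+(2l+1)(l+1)T^-_{k+1}.$$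
Subtract $(l+2)T^-_{k+1}$. The coefficient of $T^-_{k+1}$ is $1+(2l^2+3l+1)-(l+2)=2l^2+2l$, so
$$R_k=T^-_{k+3}+(3l+2)T^-_{k+2}+2l(l+1)T^-_{k+1}+(l+1)T^-_k. \tag{11}$$

**Step 3: rewrite in the $P_j$.** Insert $T^-_r=P_{r+1}-P_r$ in (11). The coefficients are

- $P_{k+4}$: $1$;
- $P_{k+3}$: $(3l+2)-1=3l+1$;
- $P_{k+2}$: $2l^2+2l-(3l+2)=2l^2-l-2$;
- $P_{k+1}$: $(l+1)-2l(l+1)=-(l+1)(2l-1)$;
- $P_k$: $-(l+1)$.

So $R_k=P^{(l+2)}_{l+4+k}$, and (9) is the row formula.

### The column case, $l\ge-1$

**Step 1: split off the scalar part of $Y=(\alpha+2)I_n-D+A$.** The diagonal entry at $i\le m-1$ is $\alpha+2-(m-1)$, and at $m$ it is $\alpha+2-m=\alpha-l-1$. Hence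
$$Y(e_i-e_{i+1})=(\alpha+2-m)(e_i-e_{i+1})=(\alpha-l-1)(e_i-e_{i+1}),$$
$$Yu=(\alpha+1)u+(m-1)e_m,\qquad Ye_m=u+(\alpha-l-1)e_m+e_{m+1},$$
where $\alpha+1=(\alpha+2)-(m-1)+(m-2)$. On the span of $u,e_m,\dots,e_n$ the matrix is tridiagonal with diagonal $\alpha+1,\ \alpha-l-1,\ \alpha,\dots,\alpha,\alpha+1$, and the products of opposite off-diagonal entries are again $l+2,1,\dots,1$. With $R'_k$ its determinant, (5) and (6) give
$$\det G^{(1^{l+2})}_{l,n}=(\alpha+2)^{\frac12l(l+3)}(\alpha-l-1)^{l+1}R'_k, \tag{12}$$
$$R'_k=\big((\alpha+1)(\alpha-l-1)-(l+2)\big)T^+_{k+1}-(\alpha+1)T^+_k. \tag{13}$$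

**Step 2: extract the missing factor $\alpha+2$.** The exponent of $\alpha+2$ in $C^{(1^{l+2})}$ is $\frac12(l+1)(l+2)=\frac12l(l+3)+1$, one more than in (12). There is a reason to expect one more factor: at $\alpha=-2$ we have $Y=-(D-A)$, whose rows sum to $0$, so $\det Y$ vanishes there. We make the factor explicit. First,
$$(\alpha+1)(\alpha-l-1)-(l+2)=\alpha^2-l\alpha-2l-3=(\alpha+2)(\alpha-l-2)+1.$$
Second, by (8) and (7),
$$T^+_{k+1}-(\alpha+1)T^+_k=\big(T^+_{k+1}+T^+_k\big)-(\alpha+2)T^+_k=(\alpha+2)\big(P_{k+1}-T^+_k\big)=-(\alpha+2)P_k.$$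
Together these turn (13) into
$$R'_k=(\alpha+2)\big[(\alpha-l-2)(P_{k+2}+P_{k+1})-P_k\big].$$
By (2), $\alpha(P_{k+2}+P_{k+1})=P_{k+3}+P_{k+1}+P_{k+2}+P_k$. The two terms $P_k$ cancel, and
$$R'_k=(\alpha+2)\big[P_{k+3}-(l+1)(P_{k+2}+P_{k+1})\big]=(\alpha+2)P^{(1^{l+2})}_{l+4+k}. \tag{14}$$
Insert (14) in (12). This is the column formula, and Theorem 1 is proved. $\blacksquare$

For $l=-1$ the power of $\alpha+2$ in (12) is $-1$. This is harmless in $\mathbb Q(\alpha)$, and (14) cancels it. In the stated ranges of $l$ both sides of Theorem 1 lie in $\mathbb Z[\alpha]$, so the identities persist over every commutative ring.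

## 8. The tail of length zero, the row formula at $l=-1$, and arbitrary rooted graphs

**Theorem 2(a).** The formulae of Theorem 1 also hold for $n=l+3$ ($k=-1$, with $P_{-1}=-1$). The row formula also holds for $l=-1$, as an identity in $\mathbb Q(\alpha)$.

**Proof.** Let $k=-1$. Then $\Gamma=K_m$, equations (4)–(6) are unchanged, and the only difference in Section 7 is that the vertex $m$ now has degree $m-1$ and there is no tail. The remaining blocks are $2\times2$, with determinants
$$x(y-1)-(l+2)\ \text{(row)},\qquad (\alpha+1)(\alpha-l)-(l+2)\ \text{(column)}.$$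
We check that these are (10) and (13) at $k=-1$. By (7), $T^-_0=T^+_0=1$, $T^-_{-1}=P_0-P_{-1}=1$ and $T^+_{-1}=P_0+P_{-1}=-1$. So (10) gives $x(y-1)-(l+2)$, and (13) gives $(\alpha+1)(\alpha-l-1)-(l+2)+(\alpha+1)=(\alpha+1)(\alpha-l)-(l+2)$. The computations from (10) to (11) to the $P_j$, and from (13) to (14), used only (2), (7) and (8), which hold for all integer indices. So they remain valid.

For $l=-1$ in the row case, every step of Section 7 is valid with $m=2$, no difference vectors and $E-n=-1$, in $\mathbb Q(\alpha)$; the case $k=-1$ is covered as above. The formula then reads $(\alpha-2)^{-1}(P_{k+4}-2P_{k+3}+P_{k+2})=P_{k+3}=P_n$, in agreement with Section 3. $\blacksquare$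

The passage to the vertices did not use that the core is complete. What depends on the core can be kept as two unevaluated determinants.

**Theorem 2(b).** Let $H$ be any finite simple graph on $\{1,\dots,m\}$ with $e$ edges, $r\ge0$, $n=m+r$, and let $\Gamma$ be $H$ plus the path $m,m+1,\dots,m+r$. Let $Q=(\alpha-2)I+D_H+A_H$ and $M=(\alpha+2)I-D_H+A_H$, and let $Q^\circ,M^\circ$ be obtained by deleting row and column $m$. Then
$$\det G^{\rm triv}_\Gamma=(\alpha-2)^{e-m}\big[(P_{r+1}-P_r)\det Q+(\alpha-2)P_r\det Q^\circ\big],$$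
$$\det G^{\rm sgn}_\Gamma=(\alpha+2)^{e-m}\big[(P_{r+1}+P_r)\det M-(\alpha+2)P_r\det M^\circ\big].$$
In particular both sequences satisfy the Chebyshev recursion in $r$.

**Step 1: cut the matrix at the connecting edge.** Suppose a square matrix consists of diagonal blocks $V$ (indices $1,\dots,m$) and $W$ (indices $m+1,\dots,n$), and outside them has only the entries $1$ at $(m,m+1)$ and $(m+1,m)$. Then
$$\det=\det V\det W-\det V^\circ\det W^\circ,$$
where $V^\circ$ omits the index $m$ and $W^\circ$ omits the index $m+1$. Indeed, in the expansion over permutations, a permutation with nonzero term either preserves $\{1,\dots,m\}$ or sends some index out of it and hence some index back into it. In the second case it must use both extra entries, so it exchanges $m$ and $m+1$. This gives a factor $-1$ and arbitrary permutations of the remaining indices in each block.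

**Step 2: apply the cut.** Here $E-n=(e+r)-(m+r)=e-m$. Let $r\ge1$. In $(\alpha-2)I+D+A$ the tail block has determinant $T^-_r$, or $T^-_{r-1}$ without its first vertex. The block on $1,\dots,m$ is $Q$ with its $(m,m)$ entry raised by $1$, since the degree of $m$ rises by one. Its determinant is $\det Q+\det Q^\circ$. So the determinant is
$$(\det Q+\det Q^\circ)T^-_r-\det Q^\circ\,T^-_{r-1}=T^-_r\det Q+(T^-_r-T^-_{r-1})\det Q^\circ=T^-_r\det Q+(\alpha-2)P_r\det Q^\circ,$$
by (8). In $(\alpha+2)I-D+A$ the $(m,m)$ entry of $M$ is lowered by $1$, and the determinant is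
$$(\det M-\det M^\circ)T^+_r-\det M^\circ\,T^+_{r-1}=T^+_r\det M-(\alpha+2)P_r\det M^\circ.$$
Now apply (4) and (5). For $r=0$ the formulae are (4) and (5) for $H$ itself, since $P_1=1$ and $P_0=0$. The recursion in $r$ holds because $r$ enters only through $P_{r+1}$ and $P_r$. $\blacksquare$

As a check, let $H$ be a single vertex. Then $Q=(\alpha-2)$, $M=(\alpha+2)$, $e-m=-1$ and $\det Q^\circ=\det M^\circ=1$. Both formulae give $P_{r+1}$, the determinant for a path with $r$ edges found in Section 3.

## 9. Coranks at every specialization, and the roots of $P_n^{(\lambda)}$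

Write $[\cdot]=1$ if the condition in the bracket is true and $0$ otherwise.

**Theorem 2(c).** Let $n\ge l+4$ and $\alpha_0\in\mathbb C$. Then
$$\operatorname{corank}G^{(l+2)}_{l,n}(\alpha_0)=(l+1)[\alpha_0=1-l]+\tfrac{l(l+3)}2[\alpha_0=2]+[P_n^{(l+2)}(\alpha_0)=0]\quad(l\ge0),$$
$$\operatorname{corank}G^{(1^{l+2})}_{l,n}(\alpha_0)=(l+1)[\alpha_0=l+1]+\tfrac{(l+1)(l+2)}2[\alpha_0=-2]+[P_n^{(1^{l+2})}(\alpha_0)=0]\quad(l\ge-1).$$
All roots of $P_n^{(\lambda)}$ are real and simple. Moreover:

- $P_n^{(l+2)}(2)=2(l+1)(l+2)\ne0$ for $l\ge0$, and $P_n^{(1^{l+2})}(-2)=(-1)^kn\ne0$.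
- For $l\ge0$, $1-l$ is a root of $P_n^{(l+2)}$ exactly when ($l=0$, $3\mid n$), ($l=1$, $2\mid n$), or ($l=2$, $n\equiv2\bmod 3$).
- $l+1$ is a root of $P_n^{(1^{l+2})}$ exactly when ($l=0$, $3\mid n$) or ($l=-1$, $2\mid n$).

So $C^{(\lambda)}$ and $P_n^{(\lambda)}$ are coprime except in these listed cases with $l\ge0$. (For $l=-1$ in the column case, $C=1$.)

**Step 1: turn coranks into multiplicities.** The entries of $G$ off the diagonal are integers, and $N$ is symmetric in $p$ and $r$. So $G(\alpha)=\alpha I+S_0$ with $S_0$ real symmetric, hence diagonalizable with real eigenvalues $\mu_i$, and $\det G=\prod_i(\alpha+\mu_i)$. Therefore all roots of $\det G$ are real, and the corank of $G(\alpha_0)$, which is the number of $i$ with $\mu_i=-\alpha_0$, is the multiplicity of $\alpha_0$ as a root of $\det G$.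

**Step 2: show that the roots of $P_n^{(\lambda)}$ are simple.** In Section 7 replace $u$ by $u'=u/\sqrt{m-1}$. In the row case $Xu'=xu'+\sqrt{m-1}\,e_m$ and $Xe_m=\sqrt{m-1}\,u'+ye_m+e_{m+1}$, and similarly for $Y$. So $R_k$ and $R'_k$ are determinants $\det(\alpha I+J)$, where $J$ is a real symmetric tridiagonal matrix with off-diagonal entries $\sqrt{l+2},1,\dots,1$, all nonzero. For any $\mu$, delete the first row and the last column of $J-\mu I$. What remains is triangular with the off-diagonal entries of $J$ on its diagonal, so it is invertible. Hence the rank of $J-\mu I$ is at most one less than its size, each eigenspace of $J$ has dimension at most $1$, and since $J$ is symmetric all its eigenvalues are real and simple. So $R_k=P^{(l+2)}_n$ has only real simple roots. So does $R'_k=(\alpha+2)P^{(1^{l+2})}_n$, and therefore so does its factor $P^{(1^{l+2})}_n$.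

**Step 3: add the multiplicities.** By Theorem 1, $\det G=C^{(\lambda)}P^{(\lambda)}_n$. Each linear factor of $C^{(\lambda)}$ contributes its exponent to the multiplicity; the two linear factors are different, since $1-l\ne2$ for $l\ge0$ and $l+1\ne-2$ for $l\ge-1$. By Step 2, $P_n^{(\lambda)}$ contributes $1$ or $0$. These are the two corank formulae.

**Step 4: evaluate at $2$ and at $-2$.** The recursion (2) gives $P_j(2)=j$, so $T^-_r(2)=1$. There $x=2l+3$ and $y=l+3$, and (10) gives
$$P_n^{(l+2)}(2)=(2l+3)(l+2)-(l+2)=2(l+1)(l+2).$$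
Likewise $P_j(-2)=(-1)^{j-1}j$, so
$$P_n^{(1^{l+2})}(-2)=(-1)^k\big[(k+3)+(l+1)\big((k+2)-(k+1)\big)\big]=(-1)^k(k+l+4)=(-1)^kn.$$

**Step 5: evaluate at the other root of $C^{(\lambda)}$.** At $\alpha=1-l$ we have $x=l+2$ and $y=2$, so $xy-(l+2)=l+2$. By (10) and (8),
$$P_n^{(l+2)}(1-l)=(l+2)\big(T^-_{k+1}-T^-_k\big)=(l+2)(\alpha-2)P_{k+1}=-(l+1)(l+2)P_{k+1}(1-l).$$
At $\alpha=l+1$ we have $\alpha-l-1=0$ and $\alpha+1=l+2$. By (13) and (8),
$$R'_k=-(l+2)\big(T^+_{k+1}+T^+_k\big)=-(l+2)(\alpha+2)P_{k+1}.$$
Since $\alpha+2=l+3\ne0$, equation (14) gives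
$$P_n^{(1^{l+2})}(l+1)=-(l+2)P_{k+1}(l+1).$$
For $l=0$, $n=4$, so $k=0$, both values are $-2$. This agrees with $\alpha(\alpha^2+\alpha-4)$ and $\alpha^2-\alpha-2$ at $\alpha=1$.

**Step 6: decide when these values vanish.** The factors in front of $P_{k+1}$ are nonzero ($l\ge0$ in the row case, $l\ge-1$ in the column case). Put $j=k+1=n-l-3\ge1$. Since $P_j(2\cos\theta)=\sin(j\theta)/\sin\theta$, the roots of $P_j$ are $2\cos(\pi i/j)$ for $1\le i\le j-1$. They lie in $(-2,2)$, so the only possible integer roots are $0$ and $\pm1$. The value $0$ occurs for $i/j=\frac12$, that is, exactly when $2\mid j$. The values $1$ and $-1$ occur for $i/j=\frac13$ and $i/j=\frac23$, each exactly when $3\mid j$.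

- Row case, $l\ge0$: $1-l\in\{1,0,-1\}$ exactly for $l=0,1,2$. The conditions are $3\mid n-3$, $2\mid n-4$ and $3\mid n-5$ respectively, that is, $3\mid n$, $2\mid n$ and $n\equiv2\bmod3$.
- Column case, $l\ge-1$: $l+1\in\{0,1\}$ exactly for $l=-1,0$, and $l+1\ge2$ otherwise. The conditions are $2\mid n-2$ and $3\mid n-3$, that is, $2\mid n$ and $3\mid n$.

These are the stated lists. The coprimality statement follows, because by Step 4 the factor $\alpha-2$, respectively $\alpha+2$, never divides $P_n^{(\lambda)}$. So a common factor of $C^{(\lambda)}$ and $P_n^{(\lambda)}$ can only come from $1-l$, respectively $l+1$. For $l=-1$ in the column case both exponents in $C$ are $0$. $\blacksquare$
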